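# Factor counting for Fox Jacobians: which homomorphisms of free groups have trivial universal $L^2$-torsion

## The module $R^n/R^nA$ and the number we want from it

Let $F$ be a finitely generated free group, let $R=\mathbb{Q}F$, and let $D=\mathcal D(F)$ be Linnell's skew field. It contains $\mathbb{Z}F$. Every integer is central in $D$, and a nonzero integer is a nonzero element of a skew field, hence invertible. So $\mathbb{Z}F\subset D$ extends to an embedding $R\subset D$, and we regard $R$ as a subring of $D$. Elements of $R^k$ are row vectors unless we say otherwise, and a $k\times l$ matrix $A$ over $R$ acts by the left $R$-linear map $R^k\to R^l$, $v\mapsto vA$.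

The object on which everything turns is this. Take $A\in M_n(R)$ that becomes invertible over $D$, and form the left $R$-module
$$M_A=R^n/R^nA .$$
It vanishes exactly when $A\in GL_n(R)$. Indeed, if $R^nA=R^n$, then each standard basis vector is some $vA$, so $BA=I$ for some $B\in M_n(R)$; over $D$ this forces $B=A^{-1}$, so $AB=I$ as well. The converse is clear.

We shall construct a number $\ell(A)\in\mathbb{Z}_{\ge 0}$ that measures the size of $M_A$, is additive on products and on block triangular matrices, and vanishes only when $M_A=0$. If $F=\langle y\rangle$ is infinite cyclic, $R=\mathbb{Q}[y^{\pm1}]$ is a principal ideal domain, and for $n=1$ the number is simply the number of irreducible factors of the Laurent polynomial $A$, with multiplicity. For free groups of higher rank the construction takes work, because the ordinary length of $M_A$ can be infinite.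

This number is for the following. A homomorphism $\varphi$ of free groups has a matrix of derivatives $J_\varphi$, whose class in a certain abelian group is called the universal $L^2$-torsion of $\varphi$. If $\varphi$ is an isomorphism, the class is trivial. Does a trivial class force $\varphi$ to be an isomorphism? The class knows $J_\varphi$ only up to operations that lose a great deal. The point of $\ell$ is that its additivity makes it a function of the class, while its vanishing still says that $J_\varphi$ is invertible over $\mathbb{Q}F$, and invertibility there will give surjectivity of $\varphi$.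

## Fox Jacobians, weak isomorphisms and the torsion of a homomorphism

Let $F_1$ and $F_2$ be finitely generated free groups with bases $x_1,\dots,x_n$ and $y_1,\dots,y_m$, and let $\varphi\colon F_1\to F_2$ be a homomorphism. From now on $F=F_2$.

**Definition (Fox derivatives).** The maps $\frac{\partial}{\partial y_j}\colon\mathbb{Z}F\to\mathbb{Z}F$ are the $\mathbb{Z}$-linear maps with
$$\frac{\partial}{\partial y_j}1=0,\qquad \frac{\partial}{\partial y_j}y_i=\delta_{ij},\qquad \frac{\partial}{\partial y_j}(uv)=\frac{\partial}{\partial y_j}u+u\,\frac{\partial}{\partial y_j}v\quad(u,v\in F).$$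
The Fox Jacobian of $\varphi$ is the $n\times m$ matrix $J_\varphi$ with $(J_\varphi)_{ij}=\frac{\partial\varphi(x_i)}{\partial y_j}$.

For example, from $1=y_j y_j^{-1}$ we get $0=1+y_j\frac{\partial}{\partial y_j}y_j^{-1}$, so $\frac{\partial}{\partial y_j}y_j^{-1}=-y_j^{-1}$. Also $\frac{\partial}{\partial y}y^k=1+y+\dots+y^{k-1}$ for $k\ge1$, by induction.

**Definition (weak isomorphism).** A square matrix $A$ over $\mathbb{Z}G$, for a group $G$, is a weak isomorphism if right multiplication by $A$ on $L^2(G)^k$ is injective with dense image.

For free groups we use the following fact of Linnell.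

**Fact (F2).** A square matrix over $\mathbb{Z}F$ is a weak isomorphism if and only if it is invertible over $D$.

So the $1\times1$ matrix $(y_1-1)$ is a weak isomorphism, since it is nonzero in $D$. It is not invertible over $\mathbb{Q}F$, since the augmentation $\mathbb{Q}F\to\mathbb{Q}$, $g\mapsto1$, kills it.

**Definition (weak Whitehead group and weak determinant).** $K_1^w(\mathbb{Z}G)$ is the abelian group generated by classes $[A]$ of weak isomorphisms with the relations
$$[AB]=[A]+[B],\qquad \left[\begin{smallmatrix}A&*\\0&B\end{smallmatrix}\right]=[A]+[B].$$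
$\operatorname{Wh}^w(G)$ is its quotient by the classes of the $1\times1$ matrices $(\pm g)$, $g\in G$; it is written multiplicatively with identity $1$. For a matrix $A$ over $\mathbb{Z}G$, $\det_{\rm w}(A)=[A]\in\operatorname{Wh}^w(G)$ if $A$ is a square weak isomorphism, and otherwise $\det_{\rm w}(A)=0$, a formal symbol distinct from every element of $\operatorname{Wh}^w(G)$.

For free $G$ the group $\operatorname{Wh}^w(G)$ can be identified, through the Dieudonné determinant, with $\mathcal D(G)^\times_{ab}$ modulo the image of $\{\pm g\}$.

The universal $L^2$-torsion $\tau^{(2)}_u(\varphi)$ is the universal $L^2$-torsion, in the sense of Friedl and Lück, of the map between wedges of circles realizing $\varphi$. What we need is the formula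
$$\tau^{(2)}_u(\varphi)=\det\nolimits_{\rm w}(J_\varphi)\in\operatorname{Wh}^w(F)\cup\{0\},$$
whose value does not depend on the bases. We use two known facts: $\tau^{(2)}_u(\varphi)=1$ if $\varphi$ is an isomorphism, and $\tau^{(2)}_u(\varphi)=0$ if $m\ne n$ or $\varphi$ is not injective. For orientation only, recall a third (Jaikin-Zapirain): if $\varphi$ is injective and the ranks agree, then $\tau_u^{(2)}(\varphi)\ne0$ exactly when $\operatorname{im}\varphi$ is compressed in $F$. Here a finitely generated $H\le F$ is compressed if $\operatorname{rank}H\le\operatorname{rank}L$ for every subgroup $L$ of $F$ containing $H$.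

The question comes from Jianru Duan, "Universal $L^2$-torsion and sutured decomposition for 3-manifolds", arXiv:2512.01305 (2025), in the form "prove or disprove". The statement is true.

**Theorem A.** A homomorphism $\varphi\colon F_1\to F_2$ of finitely generated free groups is an isomorphism if and only if $\tau^{(2)}_u(\varphi)=1$.

Two strengthenings, Theorems B and C, come after its proof.

## Rank one and a rank-two subgroup, by hand

Let $\varphi\colon\langle x\rangle\to\langle y\rangle$, $x\mapsto y^k$. If $k=0$ then $J_\varphi=0$ and the torsion is $0$. If $k\ge1$ then $J_\varphi=1+y+\dots+y^{k-1}$. If $k=-k'<0$, differentiating $1=y^{-k'}y^{k'}$ gives $J_\varphi=-y^{-k'}(1+\dots+y^{k'-1})$, the previous case up to a factor $-y^{-k'}$.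

When is the class trivial? Since $D\supset\mathbb{Z}[y^{\pm1}]$ is a skew field, it contains $\mathbb{Q}(y)$. A square matrix over $\mathbb{Z}[y^{\pm1}]$ with nonzero determinant is invertible over $\mathbb{Q}(y)$, hence over $D$; one with zero determinant has a nonzero row vector $v$ over $\mathbb{Z}[y^{\pm1}]$ with $vA=0$, so it is not invertible over $D$. Hence the ordinary determinant respects the relations and gives a homomorphism $\operatorname{Wh}^w(\mathbb{Z})\to\mathbb{Q}(y)^\times/\{\pm y^i\}$. If $\tau_u^{(2)}(\varphi)=1$, then $1+\dots+y^{|k|-1}$ must be of the form $\pm y^i$, so $|k|=1$ and $\varphi$ is an isomorphism. Theorem A holds in rank one.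

Now let $F=\langle y_1,y_2\rangle$ and $\varphi(x_1)=y_1$, $\varphi(x_2)=y_2y_1y_2^{-1}$. Then
$$\frac{\partial(y_2y_1y_2^{-1})}{\partial y_1}=y_2,\qquad \frac{\partial(y_2y_1y_2^{-1})}{\partial y_2}=1+y_2y_1\cdot(-y_2^{-1})=1-y_2y_1y_2^{-1},$$
so
$$J_\varphi=\begin{pmatrix}1&0\\ y_2&1-y_2y_1y_2^{-1}\end{pmatrix}.$$
It is triangular with nonzero diagonal entries, so it is invertible over $D$, and $\tau_u^{(2)}(\varphi)\ne0$. The image lies in the kernel of $F\to\mathbb{Z}$, $y_1\mapsto0$, $y_2\mapsto1$, so $\varphi$ is not onto. Conjugating by the swap of the two coordinates turns $J_\varphi$ into an upper triangular matrix, and $[PAP^{-1}]=[A]$ because $K_1^w$ is abelian. So the torsion is the class of $1-y_2y_1y_2^{-1}=y_2(1-y_1)y_2^{-1}$, which is the class of $(1-y_1)$. Theorem A predicts that this class is not $1$. How can one see this?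

## Where commutative determinants, the Fuglede–Kadison determinant and ordinary length stop

Imitating rank one, one would map $F$ onto its abelianization $F_{ab}$ and take a determinant over $\mathbb{Z}[F_{ab}]$. This does not define a map on $\operatorname{Wh}^w(F)$ with values in nonzero elements of a field: the matrix $(y_1y_2-y_2y_1)$ is nonzero in $D$, hence a weak isomorphism, and it maps to $0$. A generator of $K_1^w$ has no image.

One might next use a real-valued invariant. The Fuglede–Kadison determinant of a weak isomorphism $A$ is $\det_{\mathcal N(F)}(A)=\exp\int_{(0,\infty)}\log t\,d\mu(t)$, where $\mu$ is the spectral measure of $|A|$ with respect to the von Neumann trace. Its logarithm does give a homomorphism on $\operatorname{Wh}^w(F)$, and it is nonnegative on matrices over $\mathbb{Z}F$. But vanishing says too little. Over $\mathbb{Z}=\langle y\rangle$ it is the Mahler measure, which for $1+y+\dots+y^{k-1}$ equals $1$: the leading coefficient is $1$ and all roots lie on the unit circle. So for $x\mapsto y^k$ with $k\ge2$ the numerical invariant is trivial although $\varphi$ is not an isomorphism.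

What distinguished $k\ge 2$ in rank one was irreducible factors, that is, the length of the module $R/RJ_\varphi$. Let us try the ordinary length of $M_A$ in rank $\ge2$. Take $A=(y_1-1)$. Then $R(y_1-1)$ is the kernel of $R\to\mathbb{Q}[F/\langle y_1\rangle]$, $g\mapsto g\langle y_1\rangle$: the kernel is spanned by elements $g(y_1^k-1)$, and $y_1^k-1\in R(y_1-1)$ for all $k\in\mathbb{Z}$. So $M_A\cong\mathbb{Q}[F/\langle y_1\rangle]$. Let $\psi\colon F\to\mathbb{Z}$ send $y_2$ to $1$ and all other basis elements to $0$. It induces surjective $R$-linear maps $M_A\to\mathbb{Q}[\mathbb{Z}/2^i]$, $g\langle y_1\rangle\mapsto\psi(g)\bmod 2^i$, for $i=0,1,2,\dots$. Their kernels $K_0\supseteq K_1\supseteq K_2\supseteq\cdots$ are strictly decreasing, because the quotients have dimensions $2^i$. So $M_A$ has infinite length, and counting all submodules stops here.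

Look at the offending quotients, for instance $\mathbb{Q}=M_A/K_0$ with trivial action. The augmentation ideal of $R$ is free on $y_1-1,\dots,y_r-1$, where $r=\operatorname{rank}F$. So the trivial module has the resolution $0\to R^r\to R\to\mathbb{Q}\to0$, of shape "$r$ relations, one generator", and for $r\ge 2$ it is not of the form $R^b/R^bA$ with $A$ invertible over $D$ (this is verified below). The idea is to count only those submodules that have square presentations of this kind. They form an abelian category, and in it everything has finite length.

## The category of modules with a square presentation invertible over $D$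

We need one external fact about $R=\mathbb{Q}F$.

**Fact (F1).** $R=\mathbb{Q}F$ is a free ideal ring: every left (right) submodule of a free left (right) $R$-module is free. (P. M. Cohn, *Free ideal rings*, J. Algebra 1 (1964); J. Lewin, *Free modules over free algebras and free group algebras: the Schreier technique*, Trans. AMS 145 (1969).)

So every module has a free resolution of length one, and $\operatorname{Tor}^R_i=0=\operatorname{Ext}_R^i$ for $i\ge2$. Writing $\otimes$ and $\operatorname{Tor}$ over $R$, every short exact sequence $0\to M'\to M\to M''\to0$ of left modules gives an exact sequence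
$$0\to\operatorname{Tor}_1(D,M')\to\operatorname{Tor}_1(D,M)\to\operatorname{Tor}_1(D,M'')\to D\otimes M'\to D\otimes M\to D\otimes M''\to0.\tag{1}$$

**Definition (the category $\mathcal T$).** $\mathcal T$ is the full subcategory of finitely generated left $R$-modules $M$ with $D\otimes M=0$ and $\operatorname{Tor}_1(D,M)=0$. A $\mathcal T$-submodule of $M$ is a submodule that lies in $\mathcal T$.

For example, let $F=\langle y\rangle$. Then $D$ is flat over $R$, since $\mathbb{Q}(y)$ is a localization of $R$ and $D$ is flat over the field $\mathbb{Q}(y)$; so $\operatorname{Tor}_1(D,M)=0$ always, and $D\otimes M=0$ means that $M$ is torsion. Thus $\mathcal T$ consists of all finitely generated torsion modules, and all their submodules are $\mathcal T$-submodules.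

For $r=\operatorname{rank}F\ge2$, tensoring $0\to R^r\to R\to\mathbb{Q}\to0$ with $D$ gives an exact sequence $0\to\operatorname{Tor}_1(D,\mathbb{Q})\to D^r\to D\to D\otimes\mathbb{Q}\to 0$. Hence $\dim_D\operatorname{Tor}_1(D,\mathbb{Q})\ge r-1>0$, and $\mathbb{Q}\notin\mathcal T$.

**Lemma 1.**
(a) $M\in\mathcal T$ if and only if $M\cong R^b/R^bA$ for some $b$ and some $A\in M_b(R)$ invertible over $D$. Moreover, if $M\in\mathcal T$, the kernel of any surjection $R^b\to M$ with $b<\infty$ is free of rank $b$; in particular $M$ is finitely presented.
(b) If $f\colon M\to N$ is a map in $\mathcal T$, then $\operatorname{im}f$, $\ker f$ and $\operatorname{coker}f$ lie in $\mathcal T$. Also $\mathcal T$ is closed under finite direct sums.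

**Proof of (a).** This part turns the homological condition into matrices. Let $M\in\mathcal T$ and let $R^b\to M$ be a surjection. Its kernel is free by (F1), of rank some cardinal $a$. Tensoring $0\to R^{(a)}\to R^b\to M\to0$ with $D$ gives
$$0=\operatorname{Tor}_1(D,M)\to D^{(a)}\to D^b\to D\otimes M=0 .$$
So $D^{(a)}\cong D^b$ as vector spaces over the skew field $D$, hence $a=b$, and the matrix $A$ of the inclusion $R^b\to R^b$ becomes invertible over $D$. Conversely, if $A\in M_b(R)$ is invertible over $D$, then $v\mapsto vA$ is injective on $R^b\subset D^b$. Tensoring $0\to R^b\to R^b\to R^b/R^bA\to0$ with $D$ shows that $\operatorname{Tor}_1(D,R^b/R^bA)$ and $D\otimes(R^b/R^bA)$ are the kernel and cokernel of the bijection $D^b\to D^b$, $v\mapsto vA$. Both vanish.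

**Proof of (b).** This part makes $\mathcal T$ abelian. Let $I=\operatorname{im}f$. It is finitely generated, and $D\otimes I=0$ since $D\otimes I$ is a quotient of $D\otimes M=0$. By (1) for $0\to I\to N\to N/I\to0$, $\operatorname{Tor}_1(D,I)$ embeds in $\operatorname{Tor}_1(D,N)=0$. So $I\in\mathcal T$.

Let $K=\ker f$. Choose a surjection $p\colon R^b\to M$. The composite $R^b\to M\to I$ is a surjection onto an object of $\mathcal T$, so by (a) its kernel $L$ is finitely generated. We have $K=p(L)$: if $x\in K$ and $x=p(v)$, then $v\in L$, and clearly $p(L)\subseteq K$. So $K$ is finitely generated. By (1) for $0\to K\to M\to I\to0$, $\operatorname{Tor}_1(D,K)\hookrightarrow\operatorname{Tor}_1(D,M)=0$, and $D\otimes K$ sits between $\operatorname{Tor}_1(D,I)=0$ and $D\otimes M=0$. So $K\in\mathcal T$.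

Let $C=N/I$. It is finitely generated, and $D\otimes C$ is a quotient of $D\otimes N=0$. By (1) for $0\to I\to N\to C\to0$, $\operatorname{Tor}_1(D,C)$ sits between $\operatorname{Tor}_1(D,N)=0$ and $D\otimes I=0$. So $C\in\mathcal T$. Direct sums are clear, since $D\otimes-$ and $\operatorname{Tor}_1(D,-)$ commute with them. $\square$

So $\mathcal T$ is an abelian category, with kernels and cokernels computed as for modules; its subobjects are the $\mathcal T$-submodules. If $N\subseteq M$ is a $\mathcal T$-submodule, then $M/N\in\mathcal T$, and the $\mathcal T$-submodules of $M/N$ correspond to the $\mathcal T$-submodules of $M$ containing $N$. Indeed, if $P\supseteq N$ is a $\mathcal T$-submodule of $M$, then $P/N$ is the image of $P\to M/N$. Conversely, if $P/N\in\mathcal T$, then $P$ is the kernel of $M\to(M/N)/(P/N)$.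

We can check that the bad chain has disappeared. With $r\ge2$ and $K_i\subset M_A$ as in the previous section, suppose $K_i$ were a $\mathcal T$-submodule. Then $V=\mathbb{Q}[\mathbb{Z}/2^i]=M_A/K_i$ would lie in $\mathcal T$. Let $t$ be the generator of $\mathbb{Z}/2^i$. The map $V\to V$, $a\mapsto a(t-1)$, is $R$-linear with cokernel the trivial module $\mathbb{Q}$, so Lemma 1(b) would give $\mathbb{Q}\in\mathcal T$, which is false.

Let $\mathcal T'$ be the analogous category of right modules: finitely generated $N$ with $N\otimes_RD=0=\operatorname{Tor}_1^R(N,D)$. Since (F1) holds on both sides, Lemma 1 holds for $\mathcal T'$ by the same proof. Its objects are the modules $R^b_{\rm col}/AR^b_{\rm col}$, where $R^b_{\rm col}$ denotes column vectors and $A\in M_b(R)$ is invertible over $D$.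

## Ascending chains by unions, descending chains by $\operatorname{Ext}^1$

**Lemma 2.** Every object of $\mathcal T$ has finite length in $\mathcal T$. Hence, by Jordan–Hölder, there is a length function $\ell\colon\mathcal T\to\mathbb{Z}_{\ge0}$, additive on short exact sequences, with $\ell(M)=0$ if and only if $M=0$.

Neither chain condition is automatic. When $r\ge2$, $R$ contains the free left ideal $R(y_1-1)\oplus R(y_2-1)\cong R^2$; iterating inside one summand, $R$ contains infinite direct sums of nonzero left ideals, so $R$ is not Noetherian.

**Step 1: ascending chains stop.** Tensor products commute with unions, and this is enough. Let $M_1\subseteq M_2\subseteq\cdots$ be $\mathcal T$-submodules of $M\in\mathcal T$, and let $M_\infty=\bigcup M_i$. Then $D\otimes M_\infty=\varinjlim D\otimes M_i=0$. The module $M/M_\infty$ is finitely generated with $D\otimes(M/M_\infty)=0$, and by (1) the sequence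
$$0=\operatorname{Tor}_1(D,M)\to\operatorname{Tor}_1(D,M/M_\infty)\to D\otimes M_\infty=0$$
is exact. So $M/M_\infty\in\mathcal T$. Take a surjection $R^b\to M$. By Lemma 1(a) the kernel of $R^b\to M\to M/M_\infty$ is finitely generated, and it maps onto $M_\infty$. So $M_\infty$ is finitely generated, and $M_\infty=M_i$ for some $i$. The same argument works in $\mathcal T'$.

**Step 2: a duality $E\colon\mathcal T\to\mathcal T'$.** Tensor products need not commute with intersections, so Step 1 has no direct analogue for descending chains. Instead we turn them into ascending ones. For $M\in\mathcal T$ put $E(M)=\operatorname{Ext}^1_R(M,R)$, a right module. Choose a resolution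
$$0\to R^b\xrightarrow{\ \cdot A\ }R^b\to M\to0$$
with $A$ invertible over $D$. A homomorphism $R^b\to R$ has the form $v\mapsto vc$ for a unique column $c$, so $\operatorname{Hom}_R(R^b,R)=R^b_{\rm col}$ as right modules. Composing $v\mapsto vc$ with $v\mapsto vA$ gives $v\mapsto vAc$, so the dual map is $c\mapsto Ac$. Hence $\operatorname{Hom}_R(M,R)$ is its kernel, which is $0$ because $A$ is invertible over $D$, and
$$E(M)\cong R^b_{\rm col}/AR^b_{\rm col}\in\mathcal T'.$$
For $0\to M'\to M\to M''\to0$ in $\mathcal T$ the long exact sequence reads
$$0=\operatorname{Hom}_R(M',R)\to E(M'')\to E(M)\to E(M')\to\operatorname{Ext}^2_R(M'',R)=0,$$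
so $E$ is contravariant and exact. Finally, $E(M)=0$ implies $M=0$: if $AR^b_{\rm col}=R^b_{\rm col}$, then $AB=I$ for some $B\in M_b(R)$; over $D$ this forces $B=A^{-1}$, so $BA=I$ and $R^bA=R^b$.

**Step 3: descending chains stop.** Let $M=M_0\supseteq M_1\supseteq\cdots$ be $\mathcal T$-submodules. All quotients below lie in $\mathcal T$ by Lemma 1(b). Applying $E$ to the surjections $M\to M/M_{i+1}\to M/M_i$ gives injections
$$E(M/M_i)\hookrightarrow E(M/M_{i+1})\hookrightarrow E(M),$$
compatible as $i$ varies. So the $E(M/M_i)$ form an ascending chain of $\mathcal T'$-submodules of $E(M)$. Applying $E$ to $0\to M_i/M_{i+1}\to M/M_{i+1}\to M/M_i\to0$ gives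
$$E(M/M_{i+1})/E(M/M_i)\cong E(M_i/M_{i+1}).$$
By Step 1 in $\mathcal T'$ the chain is eventually constant, so $E(M_i/M_{i+1})=0$ for large $i$. By Step 2, $M_i=M_{i+1}$ for large $i$.

**Step 4: composition series.** If $M\ne0$, Step 3 gives a minimal nonzero $\mathcal T$-submodule $N_1$. If $M/N_1\neq 0$, choose a minimal nonzero $\mathcal T$-submodule of $M/N_1$, which has the form $N_2/N_1$ with $N_2$ a $\mathcal T$-submodule of $M$, and continue. By Step 1 the process ends, necessarily at $N_k=M$. So $M$ has a finite composition series in the abelian category $\mathcal T$. By the Jordan–Hölder theorem $k$ depends only on $M$; put $\ell(M)=k$. Joining composition series of $N$ and $M/N$ gives additivity, and $\ell(M)=0$ only for $M=0$. $\square$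

## The homomorphism $\lambda\colon\operatorname{Wh}^w(F)\to\mathbb{Z}$

For $A\in M_n(R)$ invertible over $D$, put $\ell(A)=\ell(R^n/R^nA)$, where the module is in $\mathcal T$ by Lemma 1(a).

**Lemma 3.** For square matrices over $R$ that are invertible over $D$ (with $A$ and $B$ of the same size in (a)):
(a) $\ell(AB)=\ell(A)+\ell(B)$.
(b) $\ell\left(\begin{smallmatrix}A&*\\0&B\end{smallmatrix}\right)=\ell(A)+\ell(B)$.
(c) For $A\in M_n(R)$, $\ell(A)=0$ if and only if $A\in GL_n(R)$.

**Proof.** (a) We have $R^nAB\subseteq R^nB\subseteq R^n$. Since $v\mapsto vB$ is injective on $R^n$, it induces an isomorphism $R^n/R^nA\cong R^nB/R^nAB$. So there is an exact sequence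
$$0\to R^n/R^nA\to R^n/R^nAB\to R^n/R^nB\to0$$
in $\mathcal T$, and $\ell$ is additive.

(b) The map is $(u,v)\mapsto(uA,\,u{*}+vB)$. It preserves the summand $\{(0,v)\}$, acts on it by $B$, and induces $A$ on the quotient. All three maps are injective, being injective over $D$ (a block triangular matrix with invertible diagonal blocks is invertible). The snake lemma gives
$$0\to\operatorname{coker}B\to\operatorname{coker}\left(\begin{smallmatrix}A&*\\0&B\end{smallmatrix}\right)\to\operatorname{coker}A\to0,$$
and $\ell$ is additive.

(c) $\ell(A)=0$ means $R^n/R^nA=0$, which by the first section means $A\in GL_n(R)$. $\square$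

By (F2), weak isomorphisms over $\mathbb{Z}F$ are invertible over $D$, so $[A]\mapsto\ell(A)$ is defined on the generators of $K_1^w(\mathbb{Z}F)$. It respects the relations by Lemma 3(a),(b), and it vanishes on $(\pm g)$, which is invertible over $R$. So it gives a homomorphism
$$\lambda\colon\operatorname{Wh}^w(F)\to\mathbb{Z},\qquad\lambda(\det\nolimits_{\rm w}A)=\ell(A)\ge0,\qquad\lambda(\det\nolimits_{\rm w}A)=0\iff A\in GL_n(\mathbb{Q}F),\tag{2}$$
for every weak isomorphism $A$ over $\mathbb{Z}F$, of size $n$.

In the rank-two example above, $\tau_u^{(2)}(\varphi)$ is the class of $(1-y_1)$. This element is killed by the augmentation, so it is not a unit of $\mathbb{Q}F$, and $\lambda(\tau_u^{(2)}(\varphi))\ge1$. This answers the question left open there: the torsion is not $1$.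

**Remark ($\ell$ counts factors).** For $A\in M_n(R)$ invertible over $D$, $\ell(A)$ is the largest $k$ such that $A$ is a product of $k$ matrices in $M_n(R)$, none of them in $GL_n(R)$ (with $k=0$ if $A\in GL_n(R)$). To check this, let $L/R^nA$ be a $\mathcal T$-submodule of $R^n/R^nA$. Then $R^n/L\in\mathcal T$, so $L$ is free of rank $n$ by Lemma 1(a). Hence $L=R^nB$, where the rows of $B$ form a basis of $L$, and $R^nA\subseteq R^nB$ gives $A=CB$ with $C\in M_n(R)$. Conversely, if $A=CB$ in $M_n(R)$, both factors are invertible over $D$, and $R^nB/R^nA$ is the kernel of $R^n/R^nA\to R^n/R^nB$, hence in $\mathcal T$. So a chain of $\mathcal T$-submodules from $0$ to $R^n/R^nA$ amounts to a sequence $B_0=A,\ B_1,\dots,B_k$ with $B_k\in GL_n(R)$ and $B_i=C_iB_{i+1}$. Since $v\mapsto vB_{i+1}$ is injective, the $i$-th inclusion is strict exactly when $R^nC_i\ne R^n$, that is, when $C_i\notin GL_n(R)$. Absorb $B_k$ into the last factor.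

For $x\mapsto y^k$ with $k\ge2$ this gives the rank-one count: $1+y+\dots+y^{k-1}=\prod_{d\mid k,\,d>1}\Phi_d(y)$, with the cyclotomic polynomials $\Phi_d$ irreducible over $\mathbb{Q}$. So $\lambda(\tau_u^{(2)}(\varphi))$ is the number of divisors $d>1$ of $k$, which is positive, although the Fuglede–Kadison determinant is $1$. The numerical $L^2$-torsion therefore does not suffice in Theorem A.

## From an invertible Jacobian to a surjective homomorphism

We need two formulas of Fox calculus. For $w\in F$,
$$w-1=\sum_j\frac{\partial w}{\partial y_j}(y_j-1).\tag{3}$$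
Both sides, as functions $d$ of $w\in F$, satisfy $d(uv)=d(u)+u\,d(v)$, and both take $y_i$ to $y_i-1$. Such a function satisfies $d(1)=0$ (put $u=v=1$) and $d(u^{-1})=-u^{-1}d(u)$, so it is determined by its values on a basis. This proves (3).

The second formula, used only for Theorem C, is the chain rule. If $\theta\colon F_1\to F_1'$ and $\varphi'\colon F_1'\to F$ are homomorphisms and $z_1,\dots,z_l$ is a basis of $F_1'$, then
$$J_{\varphi'\circ\theta}=\varphi'(J_\theta)\,J_{\varphi'},\tag{4}$$
where $\varphi'$ is applied to the entries. To prove it, fix $j$ and consider, for $w\in F_1'$, the two functions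
$$w\mapsto\frac{\partial\varphi'(w)}{\partial y_j},\qquad w\mapsto\sum_k\varphi'\!\left(\frac{\partial w}{\partial z_k}\right)\frac{\partial\varphi'(z_k)}{\partial y_j}.$$
Both satisfy $d(uv)=d(u)+\varphi'(u)d(v)$ and they agree on the basis, so they agree everywhere by the same argument. Put $w=\theta(x_i)$.

**Lemma 4.** Let $H\le F$ and $y\in F$. If $y-1\in\sum_{h\in H}R(h-1)$, then $y\in H$.

**Proof.** The left $R$-linear map $R\to\mathbb{Q}[F/H]$, $g\mapsto gH$, kills $g(h-1)$ for all $g\in F$, $h\in H$, since $ghH=gH$. So it kills $y-1$, which says $yH=H$. $\square$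

**Proof of Theorem A.** If $\varphi$ is an isomorphism, then $\tau_u^{(2)}(\varphi)=1$ by the known fact. Conversely, let $\tau_u^{(2)}(\varphi)=\det_{\rm w}(J_\varphi)=1$. If $n=m=0$ there is nothing to prove.

**Step 1: $J_\varphi$ is invertible over $\mathbb{Q}F$.** Since $1\ne0$, we have $n=m$ and $J_\varphi$ is a weak isomorphism. Since $\lambda(1)=0$, (2) gives $J_\varphi\in GL_n(\mathbb{Q}F)$.

**Step 2: $\varphi$ is surjective.** By (3) applied to $w=\varphi(x_i)$,
$$\varphi(x_i)-1=\sum_j(J_\varphi)_{ij}(y_j-1).$$
Multiplying by $J_\varphi^{-1}$ over $R$ gives, for every $k$,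
$$y_k-1=\sum_i(J_\varphi^{-1})_{ki}\,(\varphi(x_i)-1).$$
By Lemma 4 with $H=\operatorname{im}\varphi$, every $y_k$ lies in $\operatorname{im}\varphi$.

**Step 3: $\varphi$ is an isomorphism.** A surjection between free groups of the same finite rank is an isomorphism, because finitely generated free groups are Hopfian. $\blacksquare$

Steps 2 and 3 used only that $n=m$ and $J_\varphi\in GL_n(\mathbb{Q}F)$; we shall quote them in that form.

## Matrices over $\mathbb{Z}F$ with trivial weak determinant

Theorem A concerns Jacobians. For arbitrary matrices, $\lambda$ gives invertibility over $\mathbb{Q}F$; to reach $\mathbb{Z}F$ we use two more published facts.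

**Fact (F3).** The Fuglede–Kadison determinant $\det_{\mathcal N(F)}$ is multiplicative on products and on block triangular matrices of weak isomorphisms (W. Lück, *$L^2$-Invariants*, Thm 3.14). It satisfies $\det_{\mathcal N(F)}(A)\ge1$ for weak isomorphisms $A$ over $\mathbb{Z}F$, because $F$ is residually finite (Lück, GAFA 4 (1994); Schick, Trans. AMS 353 (2001); Elek–Szabó, Math. Ann. 332 (2005)).

**Fact (F4).** $K_1(\mathbb{Q}F)$ is generated by the classes of $c\in\mathbb{Q}^\times$ and $g\in F$. $K_1(\mathbb{Z}F)$ is generated by the classes of $\pm g$, $g\in F$, i.e. $\operatorname{Wh}(F)=0$. (Stallings, Ann. of Math. 82 (1965); Waldhausen, Ann. of Math. 108 (1978), for free groups and regular noetherian coefficients.)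

**Theorem B.** Let $F$ be a finitely generated free group.

1. For a matrix $A$ over $\mathbb{Z}F$: $\det_{\rm w}(A)=1$ if and only if $A$ is square and invertible over $\mathbb{Z}F$.
2. More generally, if $A,B$ are weak isomorphisms over $\mathbb{Z}F$ with $\det_{\rm w}(A)\det_{\rm w}(B)=1$, then both are invertible over $\mathbb{Z}F$. That is, the monoid $\{\det_{\rm w}(A):A\text{ a weak isomorphism}\}\subset\operatorname{Wh}^w(F)$ has no unit except $1$. In particular, if $\det_{\rm w}(A)$ has finite order then it is $1$.

**Step 1: "if" in part 1.** Let $A\in GL_n(\mathbb{Z}F)$. By (F4) some $A\oplus I$ is a product of elementary matrices and matrices $(\pm g)\oplus I$. In $K_1^w$ we have $[(1)]=0$, since $[(1)]=[(1)(1)]=2[(1)]$. An upper triangular elementary matrix has class a multiple of $[(1)]$, by the block relation, hence $0$; in particular $[I]=0$. A lower triangular one is conjugate to an upper triangular one by a permutation matrix $P$, and $[PXP^{-1}]=[X]$ because $[P]+[P^{-1}]=[I]=0$. The matrices $(\pm g)\oplus I$ have trivial class in $\operatorname{Wh}^w(F)$. Since $[A\oplus I]=[A]$, we get $\det_{\rm w}(A)=1$.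

**Step 2: everything else reduces to the first sentence of part 2.** If $\det_{\rm w}(A)=1$, then $A$ is a square weak isomorphism, and the case $B=I$ shows that it is invertible over $\mathbb{Z}F$. If $\det_{\rm w}(A)\det_{\rm w}(B)=1$, invertibility of both and Step 1 show that both determinants are $1$, so the monoid has no other unit. If $\det_{\rm w}(A)$ has finite order $k\ge1$, take $B=A^{\oplus(k-1)}$, whose weak determinant is $\det_{\rm w}(A)^{k-1}$ (for $k=1$ there is nothing to show); then $A$ is invertible over $\mathbb{Z}F$, and $\det_{\rm w}(A)=1$ by Step 1.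

**Step 3: invertibility over $\mathbb{Q}F$, and Fuglede–Kadison determinant $1$.** Let $\det_{\rm w}(A)\det_{\rm w}(B)=1$. By (2), $\ell(A)+\ell(B)=0$ with both terms $\ge0$, so both vanish and $A,B$ are invertible over $\mathbb{Q}F$. By (F3), $\log\det_{\mathcal N(F)}$ respects the relations of $K_1^w(\mathbb{Z}F)$, and it kills $(\pm g)$, which acts unitarily. So it induces a homomorphism $\operatorname{Wh}^w(F)\to\mathbb{R}$, nonnegative on all $\det_{\rm w}(\cdot)\ne0$. Its values on $A$ and $B$ add up to $0$, so $\det_{\mathcal N(F)}(A)=\det_{\mathcal N(F)}(B)=1$. By symmetry it suffices to treat $A$, of size $n$.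

**Step 4: the scalar is $\pm1$.** By (F4) the class of $A$ in $K_1(\mathbb{Q}F)$ is that of a $1\times1$ matrix $(cg)$ with $c\in\mathbb{Q}^\times$, $g\in F$. Since the kernel of $GL(\mathbb{Q}F)\to K_1(\mathbb{Q}F)$ is generated by elementary matrices, for some $N$
$$A\oplus I_{N-n}=E\cdot\operatorname{diag}(cg,1,\dots,1)\tag{5}$$
with $E$ a product of elementary matrices over $\mathbb{Q}F$. Elementary matrices have $\det_{\mathcal N(F)}=1$: by (F3) for upper triangular ones, and for lower triangular ones after conjugation by a permutation matrix. The matrix $(cg)$ is $c$ times a unitary, so its determinant is $|c|$. Taking $\det_{\mathcal N(F)}$ in (5) gives $1=|c|$, so $c=\pm1$.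

**Step 5: integrality through finite quotients.** Let $\pi\colon F\to\Gamma$ be a finite quotient, and extend $\pi$ to group rings and matrices. Consider right multiplication by $\pi(A)$ on the finite-dimensional space $\mathbb{Q}[\Gamma]^n$. By (5) its determinant is that of $\pi(E)$ times that of $\operatorname{diag}(\pm\pi(g),1,\dots,1)$ on $\mathbb{Q}[\Gamma]^N$. Elementary matrices act unipotently and $\pm\pi(g)$ acts by a signed permutation, so the determinant is $\pm1$. The map preserves the lattice $\mathbb{Z}[\Gamma]^n$, so it is bijective on it. Hence each standard basis vector is $v\pi(A)$ with $v\in\mathbb{Z}[\Gamma]^n$, and there is a matrix $C$ over $\mathbb{Z}[\Gamma]$ with $C\pi(A)=I$. Since $\pi(A)\pi(A^{-1})=I$ over $\mathbb{Q}[\Gamma]$, we get $C=\pi(A^{-1})$. So $\pi(A^{-1})$ has integer coefficients.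

Let $S\subset F$ be the finite union of the supports of the entries of $A^{-1}\in M_n(\mathbb{Q}F)$. For each pair $s\ne s'$ in $S$, residual finiteness gives a finite-index normal subgroup not containing $s^{-1}s'$; intersecting these finitely many subgroups gives a finite quotient $\pi$ injective on $S$. For this $\pi$ the coefficients of the entries of $A^{-1}$ are among the coefficients of those of $\pi(A^{-1})$, so they are integers. Thus $A\in GL_n(\mathbb{Z}F)$. $\blacksquare$

## Subgroups of full rank and the length of chains

For $\varphi$ with $\tau_u^{(2)}(\varphi)\ne0$ write $\lambda(\varphi)=\lambda(\tau_u^{(2)}(\varphi))=\ell(J_\varphi)\in\mathbb{Z}_{\ge0}$.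

**Theorem C.** Let $\varphi\colon F_1\to F$ be a homomorphism with $\tau_u^{(2)}(\varphi)\ne0$.

1. The following are equivalent: $\varphi$ is an isomorphism; $\tau_u^{(2)}(\varphi)=1$; $\tau_u^{(2)}(\varphi)$ has finite order; $\tau_u^{(2)}(\varphi)^{-1}=\det_{\rm w}(B)$ for some weak isomorphism $B$ over $\mathbb{Z}F$; $\lambda(\varphi)=0$; $J_\varphi\in GL_n(\mathbb{Q}F)$.
2. Let $\varphi'\colon F_1'\to F$ be injective with $\operatorname{rank}F_1'=\operatorname{rank}F$ and $\operatorname{im}\varphi\subseteq\operatorname{im}\varphi'$. Then $\tau_u^{(2)}(\varphi')\ne0$ and $\lambda(\varphi')\le\lambda(\varphi)$, with equality if and only if $\operatorname{im}\varphi=\operatorname{im}\varphi'$. In particular, $\tau_u^{(2)}(\varphi)=\tau_u^{(2)}(\varphi')$ if and only if $\operatorname{im}\varphi=\operatorname{im}\varphi'$.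
3. Every strictly increasing chain $\operatorname{im}\varphi=H_0<H_1<\dots<H_k=F$ of subgroups of rank equal to $\operatorname{rank}F$ has $k\le\lambda(\varphi)$.

**Proof of part 1.** If $\varphi$ is an isomorphism then $\tau_u^{(2)}(\varphi)=1$, which has finite order, and then the inverse condition holds with $B=(1)$. If $\tau_u^{(2)}(\varphi)$ has finite order, then $\lambda(\varphi)=0$, because $\mathbb{Z}$ is torsion-free. If $\tau_u^{(2)}(\varphi)^{-1}=\det_{\rm w}(B)$, then $-\lambda(\varphi)=\ell(B)\ge0$ and $\lambda(\varphi)\ge0$, so $\lambda(\varphi)=0$. By (2), $\lambda(\varphi)=0$ is equivalent to $J_\varphi\in GL_n(\mathbb{Q}F)$. This last condition makes $\varphi$ an isomorphism, by Steps 2 and 3 of the proof of Theorem A.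

**Proof of part 2, step 1: factoring the Jacobian.** Since $\tau_u^{(2)}(\varphi)\ne0$, $\operatorname{rank}F_1=\operatorname{rank}F=n$, so all three ranks equal $n$. Since $\varphi'$ is injective and $\operatorname{im}\varphi\subseteq\operatorname{im}\varphi'$, we can write $\varphi=\varphi'\circ\theta$ with a homomorphism $\theta\colon F_1\to F_1'$. By (4), $J_\varphi=\varphi'(J_\theta)J_{\varphi'}$, with all matrices $n\times n$ over $\mathbb{Z}F$. As $J_\varphi$ is invertible over the skew field $D$, so are both factors. Hence $\tau_u^{(2)}(\varphi')\ne0$, and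
$$\tau_u^{(2)}(\varphi)=\det\nolimits_{\rm w}(\varphi'(J_\theta))\,\tau_u^{(2)}(\varphi'),\qquad\lambda(\varphi)=\ell(\varphi'(J_\theta))+\lambda(\varphi')\ge\lambda(\varphi').\tag{6}$$

**Step 2: equality of $\lambda$ gives equality of images.** Let $\lambda(\varphi)=\lambda(\varphi')$. By (6) and Lemma 3(c), $\varphi'(J_\theta)\in GL_n(\mathbb{Q}F)$. Let $z_1,\dots,z_n$ be a basis of $F_1'$. Applying $\varphi'$ to (3) for $\theta(x_i)\in F_1'$ gives
$$\varphi(x_i)-1=\sum_k\varphi'(J_\theta)_{ik}\,(\varphi'(z_k)-1).$$
Inverting the matrix over $R$ writes each $\varphi'(z_k)-1$ as a left $R$-combination of the $\varphi(x_i)-1$. Lemma 4 with $H=\operatorname{im}\varphi$ gives $\varphi'(z_k)\in\operatorname{im}\varphi$ for all $k$, so the images agree.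

**Step 3: equality of images gives equality of torsions.** Let $\operatorname{im}\varphi=\operatorname{im}\varphi'$. For $z\in F_1'$ there is $x\in F_1$ with $\varphi'(z)=\varphi(x)=\varphi'(\theta(x))$, so $z=\theta(x)$. Hence $\theta$ is a surjection between free groups of equal finite rank, and so an isomorphism. With $\psi=\theta^{-1}$, (4) gives
$$I=J_{\psi\theta}=\psi(J_\theta)J_\psi,\qquad I=J_{\theta\psi}=\theta(J_\psi)J_\theta .$$
Applying $\theta$ to the first identity gives $J_\theta\,\theta(J_\psi)=I$. So $J_\theta\in GL_n(\mathbb{Z}F_1')$, and therefore $\varphi'(J_\theta)\in GL_n(\mathbb{Z}F)$. By Theorem B(1), $\det_{\rm w}(\varphi'(J_\theta))=1$. Then (6) gives $\tau_u^{(2)}(\varphi)=\tau_u^{(2)}(\varphi')$, hence also $\lambda(\varphi)=\lambda(\varphi')$. Conversely, equal torsions have equal $\lambda$, and then the images agree by Step 2.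

**Proof of part 3.** Let $\iota_i\colon H_i\hookrightarrow F$ be the inclusions; each $H_i$ is free of rank $\operatorname{rank}F$. Part 2 for $\varphi$ and $\iota_0$, which have the same image, gives $\tau_u^{(2)}(\iota_0)\ne0$ and $\lambda(\iota_0)=\lambda(\varphi)$. Applying part 2 successively to $\iota_i$ and $\iota_{i+1}$, all torsions are nonzero and $\lambda(\iota_{i+1})<\lambda(\iota_i)$, since $H_i\ne H_{i+1}$. The last value is $\lambda(\mathrm{id})=0$. So the values decrease strictly from $\lambda(\varphi)$ to $0$ in $k$ steps through integers, and $k\le\lambda(\varphi)$. $\blacksquare$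

**Example.** For $x\mapsto y^4$ we have $\lambda=2$ (divisors $2,4$), and the chain $\langle y^4\rangle<\langle y^2\rangle<\langle y\rangle$ attains the bound. For $x\mapsto y^6$ we have $\lambda=3$ (divisors $2,3,6$), while the longest chains from $\langle y^6\rangle$ to $\langle y\rangle$ have $k=2$, so the inequality in part 3 can be strict.
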